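\title{Minimal cycles and the weak Borel dichromatic number of analytic digraphs}

\begin{abstract}
Let $(X,R)$ be an analytic digraph on a Polish space that cannot be covered by countably many Borel acyclic sets. We show that for every selector $E$ there are a function $f$ and a continuous homomorphism from the digraph $\mathcal G_0(E,f)$ to $(X,R)$ that sends minimal (induced) cycles to minimal cycles. This gives a positive answer to a problem of Raghavan and Xiao. We also determine when $f$ can be taken constant, and show that otherwise it can be made to grow arbitrarily fast. The set of minimal cycles of an analytic digraph need not be analytic. The proof therefore applies a dichotomy for analytic hypergraphs twice, and uses the Baire property between the two applications.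
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Covering a digraph by Borel acyclic sets}
A \emph{digraph} is a pair $(X,R)$, where $X$ is a Polish space and $R\subseteq X\times X$ is irreflexive. We write $x\,R\,y$ for $(x,y)\in R$ and call such a pair an \emph{edge}. The digraph is \emph{analytic} if $R$ is an analytic subset of $X\times X$; Section~\ref{sec:background} recalls the notions of descriptive set theory that we use. For $p\ge2$, a \emph{cycle of length $p$} is a sequence $\langle x_0,\dots,x_{p-1}\rangle$ of distinct points with $x_i\,R\,x_{i+1}$ for $i<p-1$ and $x_{p-1}\,R\,x_0$. A \emph{chord} of this cycle is an edge $x_i\,R\,x_j$ with $j\not\equiv i+1\pmod p$, and the cycle is \emph{minimal}, or \emph{induced}, if it has no chord. By irreflexivity every cycle of length $2$ is minimal, and a cycle of length $3$ is minimal exactly when none of its edges can be reversed.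

A set $A\subseteq X$ is \emph{acyclic} if it contains no cycle. The \emph{weak Borel dichromatic number} $\mathrm{wbdicr}(X,R)$ is the least cardinal $\kappa$ such that $X$ is covered by $\kappa$ many Borel acyclic sets. Singletons are acyclic, so this cardinal exists and is at most $|X|$. If $R$ is transitive, a cycle would give $x_0\,R\,x_0$, so $X$ itself is acyclic. If $R$ is symmetric, every edge is a cycle of length $2$, the acyclic sets are the sets that contain no edge, and $\mathrm{wbdicr}$ is a chromatic number. In general, a countable cover by Borel acyclic sets $B_k$ yields the partition into the sets $B_k\setminus\bigcup_{j<k}B_j$. Thus $\mathrm{wbdicr}(X,R)\le\aleph_0$ means that there is a Borel coloring $X\to\omega$ without monochromatic cycles.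

To prove that no such coloring exists, one would like to find inside $(X,R)$ the image of a concrete digraph for which this is easy to see. The digraphs defined next play this role.

\subsection*{The digraphs $\mathcal G_0(E,f)$}
We identify a natural number $m$ with $\{0,\dots,m-1\}$, write ${}^\frown$ for concatenation, and write $i$ for the sequence $\langle i\rangle$ inside a concatenation. Let $\mathcal F$ be the set of functions $f:\omega\to\omega$ with $f(n)\ge2$ for all $n$, and let $\mathcal F_{<\omega}$ be the set of finite sequences of integers $\ge2$. For $l\ge 2$, let $\bar l\in\mathcal F$ be the constant function with value $l$. For $\sigma\in\mathcal F_{<\omega}$ of length $n$ and $f\in\mathcal F$ put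
\[
T_{[\sigma]}=\prod_{k<n}\sigma(k),\qquad T_f=\bigcup_n T_{[f\restriction n]},\qquad [T_f]=\prod_{k\in\omega}f(k),\qquad Y^f_n=\prod_{k>n}f(k).
\]
The spaces $[T_f]$ and $Y^f_n$ are compact Polish spaces in the product topology, and the clopen sets $N_t=\{x\in[T_f]:t\subseteq x\}$, $t\in T_f$, form a basis of $[T_f]$.

A \emph{selector} is a function $E$ on $\mathcal F_{<\omega}$ with $E(\sigma)\in T_{[\sigma]}$ for all $\sigma$. For a selector $E$ and $f\in\mathcal F$, the digraph $\mathcal G_0(E,f)$ on $[T_f]$ has as edges all pairs
\[
\bigl(s^\frown i^\frown y,\ s^\frown((i+1)\bmod f(n))^\frown y\bigr),\qquad n\in\omega,\ s=E(f\restriction n),\ i<f(n),\ y\in Y^f_n .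
\]
Such an edge changes coordinate $n$ and no other coordinate; we call $n$ its \emph{level}. The edge set is a countable union of compact sets, so $\mathcal G_0(E,f)$ is an analytic digraph. The \emph{basic tuples of level $n$} are the tuples
\[
(s^\frown i^\frown y)_{i<f(n)},\qquad s=E(f\restriction n),\ y\in Y^f_n .
\]
Each of them is a cycle of length $f(n)$, and we shall see that there are no other cycles (Lemma~\ref{lem:basic}). The digraph is best pictured recursively. The edges of level below $n$ define a finite digraph on $T_{[f\restriction n]}$. The finite digraph on $T_{[f\restriction (n+1)]}$ consists of $f(n)$ disjoint copies of it, together with one new cycle through the $f(n)$ copies of the vertex $E(f\restriction n)$; see Figure~\ref{fig:G0}. So $f$ prescribes the lengths of the cycles, and $E$ prescribes where they are attached.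

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth,scale=0.9,every node/.style={circle,draw,inner sep=1.5pt,font=\small}]
\node (v10) at (0,1) {$10$};
\node (v00) at (-0.75,2.3) {$00$};
\node (v20) at (0.75,2.3) {$20$};
\node (v11) at (0.87,-0.5) {$11$};
\node (v01) at (2.37,-0.5) {$01$};
\node (v21) at (1.62,-1.8) {$21$};
\node (v12) at (-0.87,-0.5) {$12$};
\node (v02) at (-1.62,-1.8) {$02$};
\node (v22) at (-2.37,-0.5) {$22$};
\path[->] (v00) edge (v10) (v10) edge (v20) (v20) edge (v00);
\path[->] (v01) edge (v11) (v11) edge (v21) (v21) edge (v01);
\path[->] (v02) edge (v12) (v12) edge (v22) (v22) edge (v02);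
\path[->,very thick] (v10) edge (v11) (v11) edge (v12) (v12) edge (v10);
\end{tikzpicture}
\caption{The edges of $\mathcal G_0(E,f)$ among the nine points $a^\frown b^\frown y$ with a fixed tail $y\in Y^f_1$, when $f(0)=f(1)=3$ and $E(\langle 3\rangle)=\langle 1\rangle$. The point $a^\frown b^\frown y$ is labeled $ab$. Thin edges have level $0$; thick edges have level $1$ and join the three copies of the selected vertex $\langle 1\rangle$.}
\label{fig:G0}
\end{figure}

A \emph{homomorphism} from $\mathcal G_0(E,f)$ to $(X,R)$ is a map $\Pi:[T_f]\to X$ that sends edges to edges. It is \emph{minimal} if it maps every minimal cycle of $\mathcal G_0(E,f)$ to a minimal cycle of $(X,R)$. A homomorphism alone says little about the cycles of the target. For instance, let $E,E'$ be selectors such that $E'(\bar2\restriction n)$ is the coordinatewise reduction modulo $2$ of $E(\bar4\restriction n)$. Reduction modulo $2$ is then a continuous homomorphism $\mathcal G_0(E,\bar4)\to\mathcal G_0(E',\bar2)$. It winds every basic tuple twice around a cycle of length $2$, and the target has no cycle of length $4$ at all. Under a minimal homomorphism, in contrast, each value $f(n)$ is the length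 of an induced cycle of $(X,R)$.

\subsection*{The problem and the results}
The following problem is posed in \cite{RX}. \emph{Let $(X,R)$ be an analytic digraph with $\mathrm{wbdicr}(X,R)>\aleph_0$. Is it true that for every selector $E$ there are $f\in\mathcal F$ and a continuous minimal homomorphism from $\mathcal G_0(E,f)$ to $(X,R)$?}

The answer is yes. To state it together with its converse, call a selector $D$ \emph{dense} if for all $f\in\mathcal F$ and $t\in T_f$ there is $n$ with $t\subseteq D(f\restriction n)$.

\begin{theorem}\label{thm:main}
Let $(X,R)$ be an analytic digraph.
\begin{enumerate}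
\item[(a)] If $\mathrm{wbdicr}(X,R)>\aleph_0$, then for every selector $E$ there are $f\in\mathcal F$ and a continuous minimal homomorphism from $\mathcal G_0(E,f)$ to $(X,R)$.
\item[(b)] If $D$ is a dense selector and for some $f\in\mathcal F$ there is a Baire measurable homomorphism from $\mathcal G_0(D,f)$ to $(X,R)$, then $\mathrm{wbdicr}(X,R)>\aleph_0$.
\item[(c)] Dense selectors exist.
\end{enumerate}
\end{theorem}

For a dense selector $D$ this is a dichotomy: either $\mathrm{wbdicr}(X,R)\le\aleph_0$, or some $\mathcal G_0(D,f)$ admits a continuous minimal homomorphism to $(X,R)$, and not both. When $R$ is symmetric, a cycle of length at least $3$ has the chord $x_1\,R\,x_0$, so $f=\bar2$ is the only possibility, and (a) provides a continuous homomorphism from the graph $\mathcal G_0(E,\bar 2)$ on $2^\omega$. In general $f$ depends on the digraph, and the second theorem says how.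

\begin{theorem}\label{thm:lengths}
Let $(X,R)$ be an analytic digraph and $D$ a dense selector.
\begin{enumerate}
\item[(a)] For $l\ge2$ the following are equivalent:
\begin{enumerate}
\item[(1)] $X$ is not a countable union of Borel sets containing no cycle of length $\le l$;
\item[(2)] there is $k$ with $2\le k\le l$ such that for every selector $E$ there is a continuous minimal homomorphism $\mathcal G_0(E,\bar k)\to(X,R)$;
\item[(3)] there are $f\in\mathcal F$ with $f(n)\le l$ for all $n$ and a Baire measurable homomorphism $\mathcal G_0(D,f)\to(X,R)$.
\end{enumerate}
If $l$ is least with \textup{(1)}, then \textup{(2)} holds with $k=l$.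
\item[(b)] Suppose that $\mathrm{wbdicr}(X,R)>\aleph_0$ and \textup{(1)} fails for every $l$. Then for every selector $E$ and every $h:\mathcal F_{<\omega}\to\omega$ there are $f\in\mathcal F$ with $f(n)>h(f\restriction n)$ for all $n$ and a continuous minimal homomorphism $\mathcal G_0(E,f)\to(X,R)$. Moreover, every $f$ admitting a Baire measurable homomorphism $\mathcal G_0(D,f)\to(X,R)$ is unbounded.
\item[(c)] All of these cases occur: for every $l\ge2$ there is an analytic digraph for which $l$ is least with \textup{(1)}, and there is an analytic digraph with uncountable weak Borel dichromatic number for which \textup{(1)} fails for every $l$.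
\end{enumerate}
\end{theorem}

\subsection*{The method}
Let $C_m\subseteq X^m$ be the set of cycles and $M_m\subseteq X^m$ the set of minimal cycles of length $m$. The main tool, Theorem~\ref{thm:A}, is a $\mathcal G_0$-type dichotomy for sequences of analytic sets of tuples: if every countable Borel coloring has a monochromatic tuple from the sequence, then the basic tuples of some $\mathcal G_0(E,f)$ can be mapped continuously into the sequence. A set without minimal cycles is acyclic. So if $R$ is Borel, then the $M_m$ are Borel, and Theorem~\ref{thm:A} applied to $(M_m)$ solves the problem at once; this is the reason to expect a positive answer. For analytic $R$ the absence of chords is a coanalytic condition. Then $M_m$ is the intersection of an analytic and a coanalytic set and need not be analytic, and the theorem does not apply to it.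

We apply the theorem twice instead. The first application, to $(C_m)$ and a dense selector $D$, gives a continuous map $\Phi:[T_f]\to X$ that sends basic tuples to cycles, and so moves the problem to the space $[T_f]$. There Baire category is available. For comeagerly many tails $y$, a minimal cycle can be picked from the image of the basic tuple with tail $y$ in a Borel way, and the tuples so picked still meet every countable Borel coloring in a monochromatic tuple. The second application is to these tuples. Section~\ref{sec:example} carries this out by hand for triangles, Sections~\ref{sec:A} and~\ref{sec:B} contain the two steps, and Section~\ref{sec:proofs} deduces the theorems.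

\section{Background from descriptive set theory}\label{sec:background}

A \emph{Polish space} is a separable, completely metrizable space. Let $X$ be Polish. A set $A\subseteq X$ is \emph{analytic} if it is the projection to $X$ of a closed subset of $X\times\omega^\omega$, and \emph{coanalytic} if $X\setminus A$ is analytic. A set is \emph{meager} if it is a countable union of nowhere dense sets, and \emph{comeager} if its complement is meager. It has the \emph{Baire property} if its symmetric difference with some open set is meager. A map between Polish spaces is \emph{Baire measurable} if preimages of open sets have the Baire property. We use the following standard facts.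
\begin{enumerate}
\item[(F1)] Borel sets are analytic. Countable unions, countable intersections and finite products of analytic sets are analytic, and so are their images and preimages under continuous maps between Polish spaces.
\item[(F2)] (Lusin separation.) If $A,A'\subseteq X$ are disjoint analytic sets, there is a Borel set $B\supseteq A$ with $B\cap A'=\emptyset$. In particular, a set that is analytic and coanalytic is Borel.
\item[(F3)] (Baire category.) A nonempty Polish space is not meager in itself.
\item[(F4)] The sets with the Baire property form a $\sigma$-algebra containing the Borel sets, and (Lusin--Sierpi\'nski) every analytic set has the Baire property.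
\end{enumerate}
By (F4), preimages of Borel sets under Baire measurable maps have the Baire property. Two more consequences will be used. Let $Q$ have the Baire property, and choose an open set $U$ and a meager $F_\sigma$ set $F$ with $Q\mathbin{\triangle}U\subseteq F$.
\begin{enumerate}
\item[(F5)] If $Q$ is not meager, then $U\neq\emptyset$, so $Q$ is comeager in some nonempty basic open set.
\item[(F6)] The set $Q'=U\setminus F$ is Borel, $Q'\subseteq Q$, and $Q\setminus Q'\subseteq F$ is meager.
\end{enumerate}
In Section~\ref{sec:example} only, we also use that $2^\omega$ has an analytic subset that is not Borel.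

\section{Cycles}\label{sec:cycles}

A \emph{closed walk of length $p\ge1$} in a digraph is a sequence $z_0\,R\,z_1\,R\cdots R\,z_{p-1}\,R\,z_0$ of not necessarily distinct points. Homomorphisms send cycles to closed walks.

\begin{lemma}\label{lem:walks}
Let $(X,R)$ be a digraph.
\begin{enumerate}
\item[(a)] If a cycle of length $p$ is not minimal, its vertex set contains a cycle of length $<p$. The vertex set of every cycle contains a minimal cycle.
\item[(b)] The vertex set of a closed walk of length $p$ contains a cycle of length $\le p$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $z_i\,R\,z_j$ be a chord of the cycle $\langle z_0,\dots,z_{p-1}\rangle$. Then $\langle z_j,z_{j+1},\dots,z_i\rangle$, with indices modulo $p$, is a cycle, closed by the chord. Its number of points is $((i-j)\bmod p)+1$. This is at least $2$ because $i\ne j$ by irreflexivity, and less than $p$ because $j\not\equiv i+1$ means $i-j\not\equiv p-1$. Consequently, a shortest cycle contained in the vertex set of a given cycle is minimal.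

(b) Among the closed walks contained in the vertex set take one of least length $q\le p$, say $u_0,\dots,u_{q-1}$. By irreflexivity $q\ge2$. If $u_a=u_b$ with $a<b<q$, then $u_a,\dots,u_{b-1}$ is a shorter closed walk. So the $u_a$ are distinct and form a cycle.
\end{proof}

The next lemma reduces minimality of a homomorphism to a condition on basic tuples, which is the only condition that the later constructions have to secure.

\begin{lemma}\label{lem:basic}
Every cycle of $\mathcal G_0(E,f)$ is, up to rotation, a basic tuple. Hence a map $\Pi:[T_f]\to X$ that sends every basic tuple to a minimal cycle of $(X,R)$ is a minimal homomorphism.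
\end{lemma}

\begin{proof}
Let $\langle x_0,\dots,x_{p-1}\rangle$ be a cycle, with indices read modulo $p$. Each edge changes one coordinate, so the $x_j$ differ on finitely many coordinates, and on at least one. Let $n$ be the largest coordinate on which they do not all agree, let $z\in Y^f_n$ be their common tail above $n$, and let $s=E(f\restriction n)$. Put $v_c=s^\frown c^\frown z$ for $c<f(n)$. An edge of the cycle that changes coordinate $n$ has level $n$ and tail $z$, so it has the form $v_c\to v_{(c+1)\bmod f(n)}$. Since coordinate $n$ is not constant along the cycle, there is such an edge, and after a rotation $x_0=v_i$ for some $i$.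

Suppose $x_j=v_c$. Follow the cycle from $x_j$ until coordinate $n$ changes for the first time. The edge on which this happens starts at a point with $n$th coordinate $c$, hence at $v_c$. As the vertices of the cycle are distinct, it is the edge from $x_j$ to $x_{j+1}$, and $x_{j+1}=v_{(c+1)\bmod f(n)}$. By induction $x_j=v_{(i+j)\bmod f(n)}$ for all $j$. The left side returns to $x_0$ for the first time at $j=p$ and the right side at $j=f(n)$, so $p=f(n)$ and the cycle is a rotation of $(v_c)_{c<f(n)}$.

Now let $\Pi$ send basic tuples to minimal cycles. Every edge joins two cyclically consecutive entries of a basic tuple, so $\Pi$ is a homomorphism. Every minimal cycle is a rotation of a basic tuple, so its image is a rotation of a minimal cycle, which is a minimal cycle.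
\end{proof}

\begin{remark}
Without the word ``Borel'' the digraphs $\mathcal G_0(E,f)$ are no obstruction: two acyclic sets cover $[T_f]$. Choose a representative $z$ in each class of the relation of eventual equality, and color a point $x$ in the class of $z$ by the parity of the number of $k$ such that exactly one of $x(k)$, $z(k)$ is $0$. The entries $s^\frown0^\frown y$ and $s^\frown1^\frown y$ of a basic tuple get different colors, so by Lemma~\ref{lem:basic} both color classes are acyclic.
\end{remark}

\section{Dense selectors and Baire category}\label{sec:dense}

\begin{lemma}\label{lem:dense}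
Dense selectors exist.
\end{lemma}

\begin{proof}
Let $(u_n)$ list every element of $\omega^{<\omega}$ infinitely often. Put $t_n=u_n$ if $|u_n|\le n$ and $t_n=\emptyset$ otherwise. Then $|t_n|\le n$, and every $t\in\omega^{<\omega}$ equals some $t_n$. For $\sigma\in\mathcal F_{<\omega}$ of length $n$ let $D(\sigma)$ be $t_n$ followed by $n-|t_n|$ zeros if $t_n\in T_{[\sigma\restriction|t_n|]}$, and the sequence of $n$ zeros otherwise. Then $D(\sigma)\in T_{[\sigma]}$, and if $t\in T_f$ and $t_n=t$, then $t\subseteq D(f\restriction n)$.
\end{proof}

Density is used only through the following lemma: a non-meager set with the Baire property contains a basic tuple, and the tail of this tuple can be taken generic. The last clause is what will allow us to discard a meager set of tails at each level.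

\begin{lemma}\label{lem:generic}
Let $D$ be a dense selector, $f\in\mathcal F$ and $s_n=D(f\restriction n)$. Let $B\subseteq[T_f]$ be non-meager with the Baire property, and let $Q_n\subseteq Y^f_n$ be comeager for each $n$. Then there are $n$ and $y\in Q_n$ with $s_n{}^\frown i^\frown y\in B$ for all $i<f(n)$.
\end{lemma}

\begin{proof}
By (F5), $B$ is comeager in $N_t$ for some $t\in T_f$. Choose $n$ with $t\subseteq s_n$. For $i<f(n)$ the map $y\mapsto s_n{}^\frown i^\frown y$ is a homeomorphism of $Y^f_n$ onto the open subset $N_{s_n{}^\frown i}$ of $N_t$, in which $B$ is comeager. So each set $\{y:s_n{}^\frown i^\frown y\in B\}$ is comeager in $Y^f_n$. The intersection of these $f(n)$ sets with $Q_n$ is comeager, hence nonempty by (F3).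
\end{proof}

\begin{proposition}\label{prop:converse}
Let $(X,R)$ be a digraph, $D$ a dense selector, $f\in\mathcal F$, and $\Pi$ a Baire measurable homomorphism from $\mathcal G_0(D,f)$ to $(X,R)$. If $X=\bigcup_kB_k$ with each $B_k$ Borel, then there are $k$ and $n$ such that $B_k$ contains a cycle of length $\le f(n)$.
\end{proposition}

\begin{proof}
The sets $\Pi^{-1}(B_k)$ have the Baire property and cover $[T_f]$, so by (F3) one of them is non-meager. By Lemma~\ref{lem:generic} with $Q_n=Y^f_n$ it contains a basic tuple of some level $n$. The image of this tuple is a closed walk of length $f(n)$ in $B_k$, and Lemma~\ref{lem:walks}(b) applies.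
\end{proof}

\begin{example}
Density cannot be omitted here. Let $E(\sigma)$ be the sequence of $|\sigma|$ zeros, and cover $[T_f]$ by the point $\langle0,0,\dots\rangle$ and the clopen sets $A_k$ of all $x$ whose first nonzero coordinate is $k$. In a basic tuple of level $n$ the entry with $n$th coordinate $1$ lies in $A_n$ and the entry with $n$th coordinate $0$ does not. The $A_k$ are disjoint, so they are acyclic by Lemma~\ref{lem:basic}, and $\mathrm{wbdicr}(\mathcal G_0(E,f))\le\aleph_0$.
\end{example}

\section{An example: triangles with chords}\label{sec:example}

Cycles of length $2$ have no chords, so the difficulty first appears for triangles. Fix a dense selector $D$ and put $s_n=D(\bar3\restriction n)\in3^n$; every $t\in3^{<\omega}$ is an initial segment of some $s_n$. Identify each space $Y^{\bar 3}_n$ with $3^\omega$ by shifting indices. Let $A\subseteq3^\omega$ be analytic, and let $R_A$ consist of the edges of $\mathcal G_0(D,\bar3)$ and the additional edges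
\[
(s_n{}^\frown1^\frown y,\ s_n{}^\frown0^\frown y),\qquad n\in\omega,\ y\in A .
\]
Then $(3^\omega,R_A)$ is an analytic digraph, and $\mathrm{wbdicr}(3^\omega,R_A)>\aleph_0$ by Proposition~\ref{prop:converse} applied to the identity map. Two entries of the triangle $(s_n{}^\frown i^\frown y)_{i<3}$ differ only in coordinate $n$, so the only possible chord is the additional edge displayed above. Thus the triangle is minimal exactly when $y\notin A$; when $y\in A$, its first two entries form a cycle of length $2$.

Take $n=0$. The preimage of the set $M_3$ of minimal triangles under the continuous map $y\mapsto(i^\frown y)_{i<3}$ is $3^\omega\setminus A$. If $A$ is not Borel, this set is not analytic by (F2), and so $M_3$ is not analytic. This happens even for meager $A$: take a non-Borel analytic subset of the closed nowhere dense set $2^\omega\subseteq3^\omega$.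

Suppose now that $A$ is meager, let $E$ be any selector, and put $e_n=E(\bar3\restriction n)$. We construct a continuous minimal homomorphism $\mathcal G_0(E,\bar3)\to(3^\omega,R_A)$ of the form
\[
\Psi(x)=u_0{}^\frown x(0)^\frown u_1{}^\frown x(1)^\frown\cdots,\qquad u_n\in3^{<\omega}.
\]
Fix dense open sets $U_0\supseteq U_1\supseteq\cdots$ with $A\cap\bigcap_pU_p=\emptyset$. Suppose $u_0,\dots,u_{n-1}$ are chosen. Consider the finitely many sequences
\[
v=u_{j+1}{}^\frown r(j+1)^\frown\cdots{}^\frown u_{n-1}{}^\frown r(n-1),\qquad j<n,\ r(j+1),\dots,r(n-1)<3,
\]
where $v=\emptyset$ for $j=n-1$. Since $U_n$ is dense and open, for each $v$ every sequence $u$ has an extension $u'$ with $N_{v^\frown u'}\subseteq U_n$. Treating the sequences $v$ one after another, we find a single $u$ with $N_{v^\frown u}\subseteq U_n$ for all of them. Let $t_n=u_0{}^\frown e_n(0)^\frown\cdots{}^\frown u_{n-1}{}^\frown e_n(n-1)$. By density some $s_{m_n}$ extends $t_n{}^\frown u$; define $u_n\supseteq u$ by $s_{m_n}=t_n{}^\frown u_n$.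

The map $\Psi$ is continuous, and it sends the basic tuple $(e_j{}^\frown i^\frown y)_{i<3}$ to
\[
(s_{m_j}{}^\frown i^\frown y')_{i<3},\qquad y'=u_{j+1}{}^\frown y(j+1)^\frown u_{j+2}{}^\frown y(j+2)^\frown\cdots .
\]
For each $n>j$ the tail $y'$ extends one of the sequences $v^\frown u_n$ of stage $n$, so $y'\in U_n$. Hence $y'\notin A$, the image triangle is minimal, and $\Psi$ is a minimal homomorphism by Lemma~\ref{lem:basic}.

The condition $y'\notin A$ cannot be checked at a finite stage. We replaced it by the stronger condition $y'\in\bigcap_pU_p$, which is Borel, can be met step by step, and loses only a meager set of tails. If instead $A$ is comeager, take the $U_p$ with $\bigcap_pU_p\subseteq A$ and run the same construction with $x\in2^\omega$, $r(\cdot)<2$ and $e_n=E(\bar2\restriction n)$. Then basic pairs go to the cycles $(s_{m_j}{}^\frown0^\frown y',s_{m_j}{}^\frown1^\frown y')$ with $y'\in A$, and we obtain a minimal homomorphism from $\mathcal G_0(E,\bar2)$. A general analytic set $A$ has the Baire property, so it is meager in some open regions and comeager in others, and the length of the cycle has to be chosen along with the construction. The theorem of the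 next section makes these choices.

\section{A dichotomy for analytic hypergraphs}\label{sec:A}

A \emph{hypergraph} on a Polish space $X$ is a sequence $C=(C_m)_{m\ge2}$ with $C_m\subseteq X^m$. Its \emph{hyperedges}, the elements of the $C_m$, are ordered tuples, possibly with repeated entries. It is \emph{analytic} if every $C_m$ is analytic. A set $A\subseteq X$ is \emph{$C$-independent} if $A^m\cap C_m=\emptyset$ for all $m\ge2$, and a \emph{countable Borel coloring} of $C$ is a cover of $X$ by countably many Borel $C$-independent sets. For $k\in\omega$ let $C^{\le k}$ be the hypergraph obtained from $C$ by replacing $C_m$ with $\emptyset$ for all $m>k$; for $k\le 1$ it has no hyperedges, and $\{X\}$ is a coloring. A map $\Pi:[T_f]\to X$ \emph{carries the basic tuples of $\mathcal G_0(E,f)$ into $C$} if $(\Pi(s^\frown i^\frown y))_{i<f(n)}\in C_{f(n)}$ for every $n$ and every basic tuple $(s^\frown i^\frown y)_{i<f(n)}$ of level $n$.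

\begin{theorem}\label{thm:A}
Let $C$ be an analytic hypergraph on a Polish space $X$ and let $h:\mathcal F_{<\omega}\to\omega$. Assume that
\begin{enumerate}
\item[(i)] $C$ has no countable Borel coloring;
\item[(ii)] $C^{\le k}$ has a countable Borel coloring for every $k\in\operatorname{ran}(h)$.
\end{enumerate}
Then for every selector $E$ there are $f\in\mathcal F$ with $f(n)>h(f\restriction n)$ for all $n$ and a continuous map $\Pi:[T_f]\to X$ that carries the basic tuples of $\mathcal G_0(E,f)$ into $C$.
\end{theorem}

For $h\equiv0$ hypothesis (ii) is vacuous. For other $h$ it cannot be dropped: if $C_m=\emptyset$ for all $m\neq2$, the conclusion forces $f=\bar2$ and fails for $h\equiv2$.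

The map $\Pi$ will be a limit of maps defined on the finite sets $T_{[f\restriction n]}$. The sets of such finite approximations will be Borel, so the sets of values that they take at a fixed vertex will be analytic, while hypothesis (i) speaks of Borel sets. The first lemma bridges this.

\begin{lemma}\label{lem:reflect}
If $C$ is an analytic hypergraph on $X$ and $A\subseteq X$ is analytic and $C$-independent, then $A$ is contained in a Borel $C$-independent set.
\end{lemma}

\begin{proof}
Fix $m\ge2$. We enlarge the factors of $A^m$ one at a time: we construct Borel sets $B_0,\dots,B_{m-1}\supseteq A$ with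
\[
(B_0\times\dots\times B_{i-1}\times A^{m-i})\cap C_m=\emptyset\qquad(i\le m).
\]
For $i=0$ this is the assumption. Given $B_0,\dots,B_{i-1}$ with $i<m$, let $P$ be the set of all $x_i\in X$ for which there are $x_j\in B_j$ ($j<i$) and $x_j\in A$ ($i<j<m$) with $(x_0,\dots,x_{m-1})\in C_m$. By (F1) $P$ is analytic, and the displayed condition for $i$ says that $P\cap A=\emptyset$. By (F2) there is a Borel set $B_i\supseteq A$ disjoint from $P$, and this is the condition for $i+1$. The set $B^{(m)}=\bigcap_{i<m}B_i$ is Borel, contains $A$, and satisfies $(B^{(m)})^m\cap C_m=\emptyset$. Then $\bigcap_{m\ge2}B^{(m)}$ is as required.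
\end{proof}

For the rest of this section fix $X$, $C$, $h$, $E$ as in Theorem~\ref{thm:A}, and fix complete compatible metrics on $X$ and $\omega^\omega$.

\subsection*{Approximations}
The sets $C_m$ need not be closed, so a limit of hyperedges need not be a hyperedge. We therefore fix closed sets $Z_m\subseteq X^m\times\omega^\omega$ with projection $C_m$, attach to each hyperedge a witness in $\omega^\omega$, and make the witnesses converge as well.

Let $\sigma\in\mathcal F_{<\omega}$ have length $n$, and put $s_k=E(\sigma\restriction k)$ for $k<n$. A \emph{$\sigma$-approximation} $\varphi$ consists of points $\varphi(t)\in X$ for $t\in T_{[\sigma]}$ and points $w^\varphi_k(y)\in\omega^\omega$ for $k<n$ and $y\in\prod_{k<j<n}\sigma(j)$, such that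
\begin{equation}\label{eq:constraint}
\bigl((\varphi(s_k{}^\frown i^\frown y))_{i<\sigma(k)},\ w^\varphi_k(y)\bigr)\in Z_{\sigma(k)}\qquad\text{for all such $k$ and $y$.}
\end{equation}
The set $\mathrm{Hom}(\sigma)$ of $\sigma$-approximations is a closed subset of a finite product of copies of $X$ and $\omega^\omega$, and we give it the maximum metric. It is a Polish space, and $\mathrm{Hom}(\emptyset)=X$.

The recursive structure of Figure~\ref{fig:G0} carries over to approximations. For $\psi\in\mathrm{Hom}(\sigma^\frown m)$ and $i<m$ define the \emph{$i$th restriction} $\psi_i$ by
\[
\psi_i(t)=\psi(t^\frown i),\qquad w_k^{\psi_i}(y)=w_k^\psi(y^\frown i)\quad(k<n).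
\]
The instances of \eqref{eq:constraint} for $\psi$ with $k<n$ and tail $y^\frown i$ are exactly the instances of \eqref{eq:constraint} for $\psi_i$, and the one remaining instance, with $k=n$ and empty tail, reads
\begin{equation}\label{eq:top}
\bigl((\psi_i(E(\sigma)))_{i<m},\ w^\psi_n(\emptyset)\bigr)\in Z_m .
\end{equation}
Two facts follow. First, $\psi\mapsto\psi_i$ is a continuous map $\mathrm{Hom}(\sigma^\frown m)\to\mathrm{Hom}(\sigma)$. Second, we can \emph{amalgamate}: if $\varphi_0,\dots,\varphi_{m-1}\in\mathrm{Hom}(\sigma)$ and $(\varphi_i(E(\sigma)))_{i<m}\in C_m$, then choosing a witness for this hyperedge as $w^\psi_n(\emptyset)$ gives $\psi\in\mathrm{Hom}(\sigma^\frown m)$ with $\psi_i=\varphi_i$ for all $i<m$.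

\subsection*{Large sets of approximations}
Amalgamation needs approximations whose values at $E(\sigma)$ form a hyperedge, and at every later stage it needs the same at another vertex. A single approximation cannot guarantee this, so we work with sets of approximations and maintain a notion of largeness derived from (i).

For $H\subseteq\mathrm{Hom}(\sigma)$ and $t\in T_{[\sigma]}$ put $H(t)=\{\varphi(t):\varphi\in H\}$. Call $H$ \emph{tiny} if for some $t\in T_{[\sigma]}$ the set $H(t)$ is contained in a Borel $C$-independent set, \emph{small} if it is a countable union of tiny sets, and \emph{large} otherwise. All vertices $t$ are admitted in this definition because a vertex selected later by $E$ may extend any of them; this is why nothing is assumed about $E$. Subsets of tiny sets are tiny, so subsets and countable unions of small sets are small. The empty set is tiny, so large sets are nonempty. Hypothesis (i) says precisely that $\mathrm{Hom}(\emptyset)=X$ is large.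

\begin{lemma}\label{lem:extend}
Let $H\subseteq\mathrm{Hom}(\sigma)$ be Borel and large, and let $\varepsilon>0$. There are $m\ge2$ with $m>h(\sigma)$ and a large Borel set $H^*\subseteq\mathrm{Hom}(\sigma^\frown m)$ of diameter $\le\varepsilon$ such that $\psi_i\in H$ for all $\psi\in H^*$ and $i<m$.
\end{lemma}

\begin{proof}
Let $s=E(\sigma)$ and $k=h(\sigma)$.

\emph{Excluding short hyperedges.} By (ii), $X=\bigcup_jX_j$ with $X_j$ Borel and $C^{\le k}$-independent. The Borel sets $\{\varphi\in H:\varphi(s)\in X_j\}$ cover $H$, so one of them is large; call it $H'$ and fix the corresponding $j$. For $m\ge2$ let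
\[
H^{(m)}=\{\psi\in\mathrm{Hom}(\sigma^\frown m):\psi_i\in H'\text{ for all }i<m\},
\]
a Borel set. If $\psi\in H^{(m)}$, then $(\psi_i(s))_{i<m}\in C_m\cap X_j^m$ by \eqref{eq:top}. Hence $H^{(m)}=\emptyset$ for $m\le k$.

\emph{Some $H^{(m)}$ is large.} Suppose not. Write $H^{(m)}=\bigcup_{p\in\omega}H_{m,p}$ with $H_{m,p}$ tiny, and choose $t_{m,p}\in T_{[\sigma]}$, $i_{m,p}<m$ and a Borel $C$-independent set $B_{m,p}$ with $H_{m,p}(t_{m,p}{}^\frown i_{m,p})\subseteq B_{m,p}$. We remove from $H'$ every approximation that could be the relevant restriction of an element of some $H_{m,p}$: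
\[
H''=H'\setminus\bigcup_{m\ge 2,\;p\in\omega}\{\varphi\in H':\varphi(t_{m,p})\in B_{m,p}\}.
\]
The countably many removed sets are Borel and tiny, so $H''$ is Borel and large. Then $H''(s)$ is analytic by (F1), and it is not contained in a Borel $C$-independent set, since $H''$ is not tiny. By Lemma~\ref{lem:reflect}, $H''(s)$ is not $C$-independent: there are $m\ge2$ and $\varphi_0,\dots,\varphi_{m-1}\in H''$ with $(\varphi_i(s))_{i<m}\in C_m$. Amalgamate them to $\psi\in\mathrm{Hom}(\sigma^\frown m)$. Then $\psi\in H^{(m)}$, so $\psi\in H_{m,p}$ for some $p$, and
\[
\varphi_{i_{m,p}}(t_{m,p})=\psi(t_{m,p}{}^\frown i_{m,p})\in B_{m,p}.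
\]
This contradicts $\varphi_{i_{m,p}}\in H''$.

\emph{Shrinking.} Fix $m$ with $H^{(m)}$ large. It is nonempty, so $m>k$. Cover the separable space $\mathrm{Hom}(\sigma^\frown m)$ by countably many open sets of diameter $\le\varepsilon$. One of them meets $H^{(m)}$ in a large set $H^*$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Start from $H_0=\mathrm{Hom}(\emptyset)$ and apply Lemma~\ref{lem:extend} repeatedly. This yields $f\in\mathcal F$ with $f(n)>h(f\restriction n)$ for all $n$, and nonempty Borel sets $H_n\subseteq\mathrm{Hom}(f\restriction n)$ such that $\operatorname{diam}H_n\le2^{-n}$ for $n\ge1$ and $\psi_i\in H_n$ whenever $\psi\in H_{n+1}$ and $i<f(n)$.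

Let $x\in[T_f]$. If $\psi\in H_{n+1}$, then $\psi(x\restriction(n+1))=\psi_{x(n)}(x\restriction n)\in H_n(x\restriction n)$. So the nonempty sets $H_n(x\restriction n)$ decrease, and they have diameter $\le2^{-n}$ for $n\ge1$. By completeness their closures have a unique common point $\Pi(x)$. If $x\restriction n=x'\restriction n$ with $n\ge1$, then $\Pi(x)$ and $\Pi(x')$ lie in the closure of $H_n(x\restriction n)$ and have distance $\le2^{-n}$. Thus $\Pi$ is continuous.

Let $k\in\omega$, $s_k=E(f\restriction k)$ and $y\in Y^f_k$. For $n>k$ let $y_n$ be the restriction of $y$ to the coordinates $j$ with $k<j<n$, so that $s_k{}^\frown i^\frown y_n=(s_k{}^\frown i^\frown y)\restriction n$, and let $W_n=\{w^\varphi_k(y_n):\varphi\in H_n\}$. If $\psi\in H_{n+1}$, then $w^\psi_k(y_{n+1})=w_k^{\psi_{y(n)}}(y_n)\in W_n$. So the $W_n$ decrease, their diameters tend to $0$, and their closures have a unique common point $w$. Choose $\varphi^n\in H_n$ for $n>k$. The points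
\[
\bigl((\varphi^n(s_k{}^\frown i^\frown y_n))_{i<f(k)},\ w^{\varphi^n}_k(y_n)\bigr)
\]
lie in $Z_{f(k)}$ by \eqref{eq:constraint}, and they converge to $\bigl((\Pi(s_k{}^\frown i^\frown y))_{i<f(k)},w\bigr)$. Since $Z_{f(k)}$ is closed, $(\Pi(s_k{}^\frown i^\frown y))_{i<f(k)}\in C_{f(k)}$.
\end{proof}

\begin{remark}
Analyticity of $C$ was used twice: in Lemma~\ref{lem:reflect} and in the choice of the closed sets $Z_m$. For the hypergraph $M$ of minimal cycles of an analytic digraph the conclusion of Lemma~\ref{lem:reflect} still holds, because $M$-independent sets are the same as acyclic sets by Lemma~\ref{lem:walks}(a), and the hypergraph of all cycles is analytic. What is missing for $M$ is the closed sets $Z_m$, which carry the hyperedges to the limit.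
\end{remark}

\section{Refinement by Baire category}\label{sec:B}

We now replace the analytic hypergraph $C$ in the conclusion of Theorem~\ref{thm:A} by a hypergraph $M$ that is only known to be regular in the sense of category. The link between the two is that every hyperedge of $C$ contains a hyperedge of $M$, as every cycle contains a minimal cycle.

\begin{theorem}\label{thm:B}
Let $C$ and $M$ be hypergraphs on a Polish space $X$ and let $h:\mathcal F_{<\omega}\to\omega$. Assume that $C$ is analytic, that the preimage of each $M_m$ under every continuous map from a Polish space to $X^m$ has the Baire property, and that for every $m\ge2$ and $(x_i)_{i<m}\in C_m$ there are $l\ge2$ and $a\in m^l$ with $(x_{a_j})_{j<l}\in M_l$. Assume further that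
\begin{enumerate}
\item[(i)] $C$ has no countable Borel coloring;
\item[(ii)] $M^{\le k}$ has a countable Borel coloring for every $k\in\operatorname{ran}(h)$.
\end{enumerate}
Then for every selector $E$ there are $g\in\mathcal F$ with $g(n)>h(g\restriction n)$ for all $n$ and a continuous map $\Pi:[T_g]\to X$ that carries the basic tuples of $\mathcal G_0(E,g)$ into $M$.
\end{theorem}

\begin{proof}
\emph{First application of Theorem~\ref{thm:A}.} The space $X$ comes with no notion of category adapted to $C$, so we pull the problem back to a space that has one. Let $D$ be a dense selector (Lemma~\ref{lem:dense}). Theorem~\ref{thm:A}, applied to $C$, $D$ and the zero function, gives $f\in\mathcal F$ and a continuous map $\Phi:[T_f]\to X$ with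
\[
(\Phi(s_n{}^\frown i^\frown y))_{i<f(n)}\in C_{f(n)}\qquad(n\in\omega,\ y\in Y^f_n),
\]
where $s_n=D(f\restriction n)$.

\emph{An analytic hypergraph on $[T_f]$ that $\Phi$ maps into $M$.} We sort the tails according to which subtuples of the basic tuple are sent into $M$. Let $S_n=\bigcup_{l\ge2}f(n)^l$, a countable set, and for $a\in S_n$ of length $l$ let
\[
Q_{n,a}=\{y\in Y^f_n:(\Phi(s_n{}^\frown a_j{}^\frown y))_{j<l}\in M_l\}.
\]
This is the preimage of $M_l$ under a continuous map $Y^f_n\to X^l$, so it has the Baire property. Since every hyperedge of $C$ contains one of $M$, we have $\bigcup_{a\in S_n}Q_{n,a}=Y^f_n$. By (F6) choose Borel sets $Q'_{n,a}\subseteq Q_{n,a}$ with $Q_{n,a}\setminus Q'_{n,a}$ meager. The complement of $Q_n=\bigcup_{a\in S_n}Q'_{n,a}$ is contained in $\bigcup_{a\in S_n}(Q_{n,a}\setminus Q'_{n,a})$, so $Q_n$ is comeager in $Y^f_n$. For $l\ge2$ let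
\[
C'_l=\{(s_n{}^\frown a_j{}^\frown y)_{j<l}:\ n\in\omega,\ a\in S_n,\ |a|=l,\ y\in Q'_{n,a}\}\subseteq[T_f]^l .
\]
Each $C'_l$ is a countable union of continuous images of Borel sets, hence analytic. Since $Q'_{n,a}\subseteq Q_{n,a}$, the map $\Phi$ sends tuples in $C'_l$ to tuples in $M_l$. (In Section~\ref{sec:example}, with $\Phi$ the identity and $M$ the minimal cycles, $Q_{n,\langle0,1,2\rangle}=3^\omega\setminus A$ and $Q_{n,\langle0,1\rangle}=A$.)

\emph{$C'$ has no countable Borel coloring.} Otherwise, by (F3), there is a non-meager Borel $C'$-independent set $B\subseteq[T_f]$. By Lemma~\ref{lem:generic} there are $n$ and $y\in Q_n$ with $s_n{}^\frown i^\frown y\in B$ for all $i<f(n)$. Pick $a\in S_n$ with $y\in Q'_{n,a}$. Then $(s_n{}^\frown a_j{}^\frown y)_{j<|a|}$ belongs to $B^{|a|}\cap C'_{|a|}$, a contradiction.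

\emph{$(C')^{\le k}$ has a countable Borel coloring for $k\in\operatorname{ran}(h)$.} Let $(B_j)$ be a countable Borel coloring of $M^{\le k}$. The Borel sets $\Phi^{-1}(B_j)$ cover $[T_f]$. For $2\le m\le k$, a tuple in $\Phi^{-1}(B_j)^m\cap C'_m$ would be sent by $\Phi$ into $B_j^m\cap M_m=\emptyset$.

\emph{Second application of Theorem~\ref{thm:A}.} Applied to $[T_f]$, $C'$, $h$ and $E$, the theorem gives $g\in\mathcal F$ with $g(n)>h(g\restriction n)$ for all $n$ and a continuous map $\Psi:[T_g]\to[T_f]$ that carries the basic tuples of $\mathcal G_0(E,g)$ into $C'$. Then $\Pi=\Phi\circ\Psi$ carries them into $M$.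
\end{proof}

\section{Proofs of the main theorems}\label{sec:proofs}

Let $(X,R)$ be an analytic digraph, and let $C=(C_m)$ and $M=(M_m)$ be the hypergraphs of its cycles and of its minimal cycles. We check that they satisfy the standing assumptions of Theorem~\ref{thm:B}.
\begin{itemize}
\item $C_m$ is the intersection of the open set of tuples with distinct entries and the $m$ sets $\{(x_i)_{i<m}:x_i\,R\,x_{(i+1)\bmod m}\}$, which are continuous preimages of $R$. So $C$ is analytic by (F1).
\item $M_m$ is the intersection of $C_m$ with the finitely many coanalytic sets $\{(x_i)_{i<m}:(x_i,x_j)\notin R\}$, $j\not\equiv i+1\pmod m$. A continuous preimage of $M_m$ in a Polish space is therefore a finite intersection of analytic and coanalytic sets, and has the Baire property by (F4).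
\item By Lemma~\ref{lem:walks}(a), the entries of a tuple in $C_m$ contain a minimal cycle, that is, a tuple $(x_{a_j})_{j<l}\in M_l$.
\end{itemize}
These are the two places where the analyticity of $R$ enters. Moreover, $C$-independent means acyclic, so $C$ has no countable Borel coloring if and only if $\mathrm{wbdicr}(X,R)>\aleph_0$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
(a) Theorem~\ref{thm:B} with $h\equiv0$ gives, for any selector $E$, some $f\in\mathcal F$ and a continuous map $\Pi:[T_f]\to X$ that sends the basic tuples of $\mathcal G_0(E,f)$ to minimal cycles. By Lemma~\ref{lem:basic}, $\Pi$ is a minimal homomorphism.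

(b) By Proposition~\ref{prop:converse}, in every countable cover of $X$ by Borel sets some set contains a cycle.

(c) This is Lemma~\ref{lem:dense}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lengths}]
Call a set \emph{$l$-free} if it contains no cycle of length $\le l$. Subsets of $l$-free sets are $l$-free, and every set is $1$-free.

(a) For (2)$\Rightarrow$(3) take $E=D$ and $f=\bar k$; continuous maps are Baire measurable. For (3)$\Rightarrow$(1), Proposition~\ref{prop:converse} shows that in every countable cover of $X$ by Borel sets some set contains a cycle of length $\le f(n)\le l$.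

For (1)$\Rightarrow$(2), one application of Theorem~\ref{thm:A} suffices, because a cycle is automatically minimal in a set that contains no shorter cycle. Let $k$ with $2\le k\le l$ be least such that (1) holds for $k$. Then $X=\bigcup_jX_j$ with each $X_j$ Borel and $(k-1)$-free; for $k=2$ take $X_0=X$. If every $X_j$ were a countable union of Borel $k$-free sets, so would be $X$, contrary to (1) for $k$. Fix $j$ such that $X_j$ is not such a union. Define an analytic hypergraph $C^\circ$ on $X$ by $C^\circ_k=C_k\cap X_j^k$ and $C^\circ_m=\emptyset$ for $m\ne k$. If $B$ is Borel and $C^\circ$-independent, then $B\cap X_j$ contains no cycle of length $k$ by independence and no shorter cycle because $X_j$ is $(k-1)$-free. A countable Borel coloring of $C^\circ$ would thus write $X_j$ as a countable union of Borel $k$-free sets, so there is none.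

Given a selector $E$, Theorem~\ref{thm:A} with $h\equiv0$ yields $f\in\mathcal F$ and a continuous map $\Pi$ that carries the basic tuples of $\mathcal G_0(E,f)$ into $C^\circ$. There are basic tuples of every level $n$, so $C^\circ_{f(n)}\ne\emptyset$ and $f=\bar k$. By Lemma~\ref{lem:walks}(a), a cycle of length $k$ inside the $(k-1)$-free set $X_j$ is minimal. By Lemma~\ref{lem:basic}, $\Pi$ is a minimal homomorphism $\mathcal G_0(E,\bar k)\to(X,R)$. The number $k$ does not depend on $E$, and if $l$ is least with (1), then $k=l$.

(b) Since (1) fails for every $l$, for each $k\in\omega$ the space $X$ is a countable union of Borel $k$-free sets. Such sets are $M^{\le k}$-independent, so hypothesis (ii) of Theorem~\ref{thm:B} holds for every $h$, and hypothesis (i) holds because $\mathrm{wbdicr}(X,R)>\aleph_0$. Theorem~\ref{thm:B} and Lemma~\ref{lem:basic} give the required function and minimal homomorphism. If $\mathcal G_0(D,f)$ admitted a Baire measurable homomorphism to $(X,R)$ with $f$ bounded by some $l$, then (3), and hence (1), would hold for $l$.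

(c) The digraphs $\mathcal G_0(D,f)$ are analytic, and by Theorem~\ref{thm:main}(b), applied to the identity map, their weak Borel dichromatic number is uncountable. Let $f=\bar l$. The identity map witnesses (3), so (1) holds for $l$. By Lemma~\ref{lem:basic} all cycles have length $l$, so the whole space is $(l-1)$-free and $l$ is least with (1). Now let $f(n)=n+2$ and $l\ge2$. The finitely many clopen sets $N_t$ with $t\in T_{[f\restriction l]}$ cover $[T_f]$. The entries of a basic tuple of level $n$ differ in coordinate $n$, so by Lemma~\ref{lem:basic} a cycle inside $N_t$ is a rotation of a basic tuple of some level $n\ge l$ and has length $n+2>l$. Thus each $N_t$ is $l$-free, and (1) fails for every $l$.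
\end{proof}

\begin{thebibliography}{1}
\bibitem{RX} Dilip Raghavan and Ming Xiao, \emph{Borel Order Dimension}, arXiv:2409.06516 (2024).
\end{thebibliography}
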